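# Evaluation at the origin for weights $\prod x_j^b(1+x_j)^{-\nu}\prod|x_i-x_j|^a$

## A linear polynomial, and its cousin in two variables

Take polynomials of degree at most $1$ on $(0,\infty)$ with the inner product $\int_0^\infty f g\,(1+x)^{-5}dx$. Which polynomial represents the functional $f\mapsto f(0)$? We need moments:
$$\int_0^\infty \frac{x^k\,dx}{(1+x)^5}=\frac{k!\,(3-k)!}{4!},\qquad\text{so}\qquad \tfrac14,\ \tfrac1{12},\ \tfrac1{12}\quad\text{for }k=0,1,2 .$$
The representing polynomial must be orthogonal to $x$. For $F=1+\kappa x$ this says $\frac1{12}+\frac{\kappa}{12}=0$, so $F=1-x$. Since $\int F\,(1+x)^{-5}dx=\frac14-\frac1{12}=\frac16$, the answer is $6(1-x)$.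

Now take two variables, symmetric polynomials of degree at most $1$ in each variable, that is, the span of $1$, $x_1+x_2$, $x_1x_2$, and the weight $(x_1-x_2)^2(1+x_1)^{-7}(1+x_2)^{-7}$. Put $m_k=720\int_0^\infty x^k(1+x)^{-7}dx=k!(5-k)!$, so $m_0,\dots,m_4=120,24,12,12,24$. Let
$$E_{ij}=m_{i+2}m_j-2m_{i+1}m_{j+1}+m_im_{j+2},$$
which is $720^2$ times the integral of $x_1^ix_2^j$ against the weight. Then
$$E_{00}=1728,\quad E_{10}=1152,\quad E_{11}=288,\quad E_{20}=2448,\quad E_{21}=432,\quad E_{22}=288 .$$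
I claim that $F=1-\frac12(x_1+x_2)+\frac12x_1x_2$ is orthogonal to every element of the span that vanishes at the origin. Against $x_1+x_2$ we get $2E_{10}-\frac12(2E_{20}+2E_{11})+E_{21}=2304-2736+432=0$. Against $x_1x_2$ we get $E_{11}-E_{21}+\frac12E_{22}=288-432+144=0$.

The two answers share a pattern. The first is $1+\frac{(-1)(-2)}{2}(-x)$, a Gauss hypergeometric polynomial ${}_2F_1(-1,-2;2;-x)$. The second is
$$1-\frac{(-1)(-2)}{4}(x_1+x_2)+\frac{[(-1)(-2)]\,[(-2)(-3)]}{4\cdot3}\cdot\frac{x_1x_2}{2},$$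
which looks like a two-variable ${}_2F_1(-1,-2;4;-x)$. Is the representing function of $f\mapsto f(0)$ always a multivariable hypergeometric polynomial, and what is the constant in front?

One warning before the general setting. If we drop $x_1x_2$ from the space and keep only $1$ and $x_1+x_2$, the function orthogonal to $x_1+x_2$ becomes $1-\kappa(x_1+x_2)$ with $\kappa=2E_{10}/(2E_{20}+2E_{11})=2304/5472=\frac8{19}$, not $\frac12$. So the pattern needs the full space.

## Domains, signatures, and the kernel $S^m_\nu$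

Let $\Omega\subset\mathbb C^d$ be an irreducible bounded symmetric domain in its Harish-Chandra realization, of rank $r$ and characteristic multiplicities $a,b$, so $d=r+\frac{r(r-1)}2a+rb$. Here $b\ge0$, and $a\ge1$ if $r\ge2$; both are integers. The genus is $p=(r-1)a+b+2$, and $h(z,w)$ is the Jordan triple determinant. For $\nu>p-1$ put $d\mu_\nu(z)=h(z,z)^{\nu-p}dz$ with $dz$ Lebesgue measure.

Fix a frame $e_1,\dots,e_r$ of minimal tripotents, put $e=e_1+\dots+e_r$ and $te=\sum_jt_je_j$ for $t\in\mathbb C^r$, and let $K$ be the isotropy group of $0$ in the biholomorphism group of $\Omega$. Every $z\in\Omega$ is $z=k\sum_j\sqrt{t_j}\,e_j$ with $k\in K$, $t\in[0,1)^r$ unique up to permutation, and then $h(z,z)=\prod_j(1-t_j)$.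

The example to keep in mind is the domain of complex $r\times(r+b)$ matrices $z$ with $1-zz^*>0$. Here $a=2$, $d=r(r+b)$, $p=2r+b$, $h(z,w)=\det(1-zw^*)$, the $e_j$ are diagonal matrix units, and the $t_j$ are the squared singular values. For $r=1$, $b=0$ it is the unit disc.

**Signatures and kernels.** A signature is $\mathbf m=(m_1\ge\dots\ge m_r\ge0)\in\mathbb Z^r$, with $|\mathbf m|=\sum m_j$. $K_{\mathbf m}(z,w)$ is the reproducing kernel, for the Fock inner product, of the $K$-irreducible space $\mathcal P_{\mathbf m}$ of holomorphic polynomials. Write $K_{\mathbf m}(x)=K_{\mathbf m}(xe,e)$ for $x\in\mathbb R^r$; this is a symmetric polynomial, homogeneous of degree $|\mathbf m|$. We have $K_{(0)}=1$ and $K_{(1)}(x)=x_1+\dots+x_r$.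

**Pochhammer symbols and gamma functions.** Put $\theta=a/2$, and
$$(s)_{\mathbf m}=\prod_{j=1}^r\big(s-\theta(j-1)\big)_{m_j},\qquad \Gamma_\Omega(s)=\prod_{j=1}^r\Gamma\big(s-\theta(j-1)\big).$$
Then $h(z,w)^{-s}=\sum_{\mathbf m}(s)_{\mathbf m}K_{\mathbf m}(z,w)$.

For example, take $r=2$, $a=2$. Then $K_{(2)}(x)=\frac12(x_1^2+x_1x_2+x_2^2)$ and $K_{(1,1)}(x)=\frac12x_1x_2$, and $(s)_{(2)}=s(s+1)$, $(s)_{(1,1)}=s(s-1)$. As a check, the coefficient of $t_1t_2$ in $(1-t_1)^{-s}(1-t_2)^{-s}$ is $s^2$, and indeed $\frac12s(s+1)+\frac12s(s-1)=s^2$.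

**Hypergeometric function.** The Faraut–Korányi function is the symmetric function
$${}_2\mathcal F_1\left(\begin{matrix}\alpha,\beta\\ \gamma\end{matrix};t\right)=\sum_{\mathbf m}\frac{(\alpha)_{\mathbf m}(\beta)_{\mathbf m}}{(\gamma)_{\mathbf m}}K_{\mathbf m}(t).$$

Throughout let $q_o=1+\theta(r-1)$ and $\lambda=d/r=q_o+b$, so that $p=q_o+\lambda$.

**The measure.** Map $z\in\Omega$ to $x\in\mathbb R_+^r$ by $x_j=t_j/(1-t_j)$, and let $\rho_\nu$ be the push-forward of $\mu_\nu$. It is a positive constant multiple of $w_\nu(x)\,dx$, where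
$$w_\nu(x)=\prod_jx_j^b(1+x_j)^{-\nu}\prod_{i<j}|x_i-x_j|^{2\theta},$$
and $\rho_\nu(\mathbb R_+^r)=\mu_\nu(\Omega)$. (As $x$ is defined only up to permutation, only symmetric functions are integrated against $\rho_\nu$.) Since $1-t_j=(1+x_j)^{-1}$, we have $h(z,z)=\prod_j(1+x_j)^{-1}$, hence $\prod_j(1+x_j)^q\,d\rho_\nu=d\rho_{\nu-q}$ whenever $\nu-q>p-1$. In particular the constant multiple does not depend on $\nu$.

**The kernel.** For an integer $m\ge1$, $\mathcal S^m_\nu$ is the span of the $K_{\mathbf m}(x)$ with $|\mathbf m|<m$ and $m_1<\frac{\nu-p+1}2$, with the inner product of $L^2(\mathbb R_+^r,\rho_\nu)$, and $S^m_\nu(x,y)$ is its reproducing kernel. So $S^m_\nu(\cdot,0)$ is the unique element of $\mathcal S^m_\nu$ with $f(0)=\langle f,S^m_\nu(\cdot,0)\rangle$ for all $f\in\mathcal S^m_\nu$.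

The two opening examples are the disc with $\nu=5$ ($p=2$) and the $2\times2$ matrix ball with $\nu=7$ ($p=4$).

## The theorems

The following was conjectured by Engliš, Youssfi and Zhang, "Weighted Bergman kernels for nearly holomorphic functions on bounded symmetric domains", arXiv:2303.02256 (2023), with $2r$ printed where we write $p-b$; the two agree when $r=1$ or $a=2$, and we return to this at the end.

**Theorem 1.** Assume $m\ge rq+1$, where $q$ is the nonnegative integer with $q<\frac{\nu-p+1}2\le q+1$. Then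
$$S^m_\nu(x,0)=c^q_\nu\,{}_2\mathcal F_1\left(\begin{matrix}-q,\ -b-\nu+2p+q-(p-b)\\ p\end{matrix};-x\right),$$
$$c^q_\nu=\frac{\Gamma_\Omega(\nu-p-q+(p-b)+b)\,\Gamma_\Omega(q_o)\,\Gamma_\Omega(p+q)}{\pi^d\,\Gamma_\Omega(\nu-p-q+(p-b)-q_o)\,\Gamma_\Omega(q_o+q)\,\Gamma_\Omega(p)},\qquad \frac1{c^q_\nu}=\frac{\mu_{\nu-q}(\Omega)\,\mu_{p+q}(\Omega)}{\mu_p(\Omega)} .$$

The parameters simplify. The second upper one is
$$\beta=p+q-\nu ,$$
and $\nu-p-q+(p-b)+b=\nu-q$, $\nu-p-q+(p-b)-q_o=\nu-q-\frac dr$. Write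
$$F(x)={}_2\mathcal F_1\left(\begin{matrix}-q,\ \beta\\ p\end{matrix};-x\right).$$

Let $H=H_q$ be the space of symmetric polynomials of degree $\le q$ in each of the $r$ variables. The proof uses only the left half of the hypothesis on $q$,
$$2q<\nu-p+1, \tag{1}$$
and this leads to a statement with real parameters.

**Theorem 2.** Let $r\ge1$, let $a>0$ and $b>-1$ be real, define $\theta,q_o,p,\lambda,\Gamma_\Omega$ by the same formulas, and let $K_{\mathbf m}(t)=C_{\mathbf m}^{(2/a)}(t)/|\mathbf m|!$ be the normalized Jack polynomials of Fact A below. Let $q\ge0$ be an integer and $\nu$ real with $2q<\nu-p+1$. (This condition is exactly $H_q\subset L^2(w_\nu)$.)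

Part 1. The reproducing kernel of $H_q\subset L^2(\mathbb R_+^r,w_\nu dx)$ at the origin is $c\,F$ with
$$\frac1c=Z(\nu-q)\,\frac{\Gamma_\Omega(q_o+q)\Gamma_\Omega(p)}{\Gamma_\Omega(p+q)\Gamma_\Omega(q_o)},\qquad Z(s)=\int w_s\,dx=\prod_{j=0}^{r-1}\frac{\Gamma(1+b+j\theta)\,\Gamma(s-\lambda-j\theta)\,\Gamma(1+(j+1)\theta)}{\Gamma(s-j\theta)\,\Gamma(1+\theta)} .$$
In particular $c$ is the sharp constant in $|f(0)|^2\le c\|f\|^2$ on $H_q$, and multiples of $F$ are the only extremals.

Part 2. For an integer $M\ge1$ let $S^{(M)}$ be the kernel of $\mathrm{span}\{K_{\mathbf m}:m_1\le q,\ |\mathbf m|<M\}$. Then $S^{(M)}(\cdot,0)$ is a multiple of $F$ if and only if $M\ge rq+1$. In particular the hypothesis $m\ge rq+1$ in Theorem 1 is necessary.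

In the domain setting we also get the kernel at $0$, with constant $c^q_\nu$, for every truncation $m_1\le q$ with $2q<\nu-p+1$, not only the maximal one, because the proof of Theorem 1 uses only (1) once the space is identified.

For the $2\times 2$ matrix ball with $\nu=7$, $q=1$, the constant can be compared with our moments. Here $\Gamma_\Omega(s)=\Gamma(s)\Gamma(s-1)$ and, by Fact C below, $\mu_s(\Omega)=\pi^4/\big((s-1)(s-2)^2(s-3)\big)$, so Theorem 1 gives $1/c=\pi^4\cdot\frac1{240}\cdot\frac1{72}\cdot12=\pi^4/1440$. The moments give $\int F\,d\rho_7/\rho_7(\mathbb R_+^2)=(1728-1152+144)/1728=\frac5{12}$, and $\frac5{12}\mu_7(\Omega)=\frac5{12}\cdot\frac{\pi^4}{600}=\frac{\pi^4}{1440}$.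

## Jack polynomials, Muirhead's system, and two traces

These are the facts that the proof quotes.

**Fact A (Jack polynomials).** $K_{\mathbf m}(t)=C^{(2/a)}_{\mathbf m}(t)/|\mathbf m|!$, where the $C_{\mathbf m}$ are the multiples of the Jack polynomials $P_{\mathbf m}=P_{\mathbf m}^{(2/a)}(t_1,\dots,t_r)$ with $\sum_{|\mathbf m|=n}C_{\mathbf m}=(t_1+\dots+t_r)^n$. Moreover $P_{\mathbf m}$ is the monomial symmetric function $m_{\mathbf m}$ plus a combination of $m_\mu$ with $\mu<\mathbf m$ in dominance order. The monomial coefficients of $K_{\mathbf m}$ are rational in $a$ without poles for $a>0$.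

Here is why the first sentence holds for a domain. The restriction of $K_{\mathbf m}(\cdot,e)$ to the Peirce space $V_1(e)$ is $K_{\mathbf m}(e,e)\Phi_{\mathbf m}$, with $\Phi_{\mathbf m}$ the spherical polynomial of the Euclidean Jordan algebra $J$ of rank $r$, multiplicity $a$ and unit $e$ (Faraut–Korányi, J. Funct. Anal. 88 (1990)). Next, $\Phi_{\mathbf m}(te)=P_{\mathbf m}(t)/P_{\mathbf m}(1^r)$ (Macdonald; see also Yan, Canad. J. Math. 44 (1992)). Finally $\sum_{\mathbf m}K_{\mathbf m}(te,e)=e^{\langle te,e\rangle}=e^{t_1+\dots+t_r}$ fixes the multiples.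

**Fact B (Muirhead's system).** (Yan, loc. cit.; Kaneko, SIAM J. Math. Anal. 24 (1993).) For all real $a>0$, $G(t)={}_2\mathcal F_1(\alpha,\beta;\gamma;t)$ satisfies for $i=1,\dots,r$
$$t_i(1-t_i)\partial_i^2G+\big[\gamma-\theta(r-1)-(\alpha+\beta+1-\theta(r-1))t_i\big]\partial_iG+\theta\sum_{j\ne i}\frac{t_i(1-t_i)\partial_iG-t_j(1-t_j)\partial_jG}{t_i-t_j}=\alpha\beta G. \tag{2}$$
For $r=1$ this is Gauss's equation. For us $\gamma=p$, and $p-\theta(j-1)>0$ for $j\le r$, so all $(p)_{\mathbf m}\ne0$.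

**Fact C (norms).** (Faraut–Korányi 1990.) For $s>p-1$ the reproducing kernel of $\mathcal P_{\mathbf m}$ in $L^2(\mu_s/\mu_s(\Omega))$ is $(s)_{\mathbf m}K_{\mathbf m}$; in $L^2$ of the normalized $K$-invariant measure on the Shilov boundary $Ke$ it is $(d/r)_{\mathbf m}K_{\mathbf m}$. Also $\mu_s(\Omega)=\pi^d\Gamma_\Omega(s-\frac dr)/\Gamma_\Omega(s)$.

The integral of a reproducing kernel over the diagonal is the dimension of the space, and $K_{\mathbf m}(z,z)$ is constant on $Ke$. Hence
$$\int_\Omega K_{\mathbf m}(z,z)\,d\mu_s=\mu_s(\Omega)\frac{\dim\mathcal P_{\mathbf m}}{(s)_{\mathbf m}},\qquad K_{\mathbf m}(e,e)=\frac{\dim\mathcal P_{\mathbf m}}{(d/r)_{\mathbf m}}. \tag{3}$$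

**Fact D (cone integrals).** (Faraut–Korányi, *Analysis on Symmetric Cones*, Ch. VI, VII, XI.) Let $C$ be the symmetric cone of $J$, $n=\dim J=rq_o$, let $\Delta$ be the determinant of $J$, let $k$ run over the stabilizer of $e$ in the automorphism group of $C$, and let $\Gamma_C(\mathbf s)=\mathrm{const}\cdot\prod_j\Gamma(s_j-\theta(j-1))$. Then
$$\int_Cf\,dx=\mathrm{const}\int\!\!\int f\big(k\textstyle\sum x_je_j\big)\prod_{i<j}|x_i-x_j|^a\,dx\,dk .$$
For $s_j>\theta(j-1)$, the spherical functions satisfy $\int_Ce^{-(x|y)}\Phi_{\mathbf s}(x)\Delta(x)^{-n/r}dx=\Gamma_C(\mathbf s)\Phi_{\mathbf s}(y^{-1})$. Finally $\Phi_{\mathbf s}(y^{-1})=\Phi_{-\mathbf s^*}(y)$ with $\mathbf s^*=(s_r,\dots,s_1)$.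

**Identifying the space.** We show that $\mathcal S^m_\nu=H_q$ under the hypotheses of Theorem 1. Since $q<\frac{\nu-p+1}2\le q+1$, an integer $m_1$ satisfies $m_1<\frac{\nu-p+1}2$ exactly when $m_1\le q$, and then $|\mathbf m|\le rq<m$. So $\mathcal S^m_\nu=\mathrm{span}\{K_{\mathbf m}:m_1\le q\}$. If $\mu\le\mathbf m$ in dominance order then $\mu_1\le m_1$, so by Fact A the $K_{\mathbf m}$ with $m_1\le q$ are obtained from the $m_\mu$ with $\mu_1\le q$ by a triangular matrix with nonzero diagonal. The latter functions form a basis of $H$. Hence $\mathcal S^m_\nu=H$.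

Moreover $(-q)_{\mathbf m}$ contains the factor $(-q)_{m_1}$, which vanishes for $m_1>q$. So $F\in H$, and $F(0)=1$. Put $H_0=\{f\in H:f(0)=0\}$. Everything hinges on the following.

**Proposition 3.** Let $b>-1$, let $a\ge1$ if $r\ge2$ (real numbers), and assume (1). Then $\int F f\,w_\nu\,dx=0$ for all $f\in H_0$.

If $q=0$ then $H_0=0$ and there is nothing to prove; let $q\ge1$ and write $w=w_\nu$.

## Rank one: Gauss's equation and the weight $xw$

For $r=1$ we have $p=b+2$ and $w=x^b(1+x)^{-\nu}$. Equation (2) with $t=-x$ becomes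
$$x(1+x)F''+\big[p+(p-\nu+1)x\big]F'=q\beta F .$$
Multiplying by $xw$ puts it in self-adjoint form: $(xw\cdot x(1+x)F')'=q\beta\,xwF$. Multiply by $x^k$ with $0\le k\le q-1$ and integrate by parts twice. The boundary terms vanish, at $0$ because $b>-1$, and at $\infty$ because they are $O(x^{p-1-\nu+2q})$ and (1) holds. Since
$$\frac1{xw}\big(xw\cdot x(1+x)(x^k)'\big)'=k(k+p-\nu)x^k+k(k-1+p)x^{k-1}$$
and $k(k+p-\nu)-q\beta=(k-q)(k+\beta)$, this gives
$$(k-q)(k+\beta)\int F x^{k+1}w\,dx=-k(k-1+p)\int Fx^kw\,dx .$$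
By (1), $k-q<0$ and $k+\beta\le 2q-1+p-\nu<0$. For $k=0$ the right side is $0$, so $\int Fxw=0$; then $k=1$ gives $\int Fx^2w=0$, and so on up to $x^q$. This proves Proposition 3 in rank one.

The argument rests on the fact that every $f\in H_0$ is $x$ times a polynomial, so the weight $xw$, which is the natural one for $F$, costs nothing.

## Where adding the equations breaks down

Now let $r$ be arbitrary. We first put the system in divergence form with respect to $w$. Put $V_iF=x_i(1+x_i)\partial_iF$. In (2) set $t=-x$, $\alpha=-q$, $\gamma=p$. Then $\partial_{t_i}=-\partial_{x_i}$, the quantity $t_i(1-t_i)\partial_{t_i}G$ becomes $V_iF$, and $t_i-t_j=-(x_i-x_j)$. Multiplying by $-1$, and using $\alpha+\beta=p-\nu$, we get $D_iF=q\beta F$ with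
$$D_iF=x_i(1+x_i)\partial_i^2F+\big[p-\theta(r-1)+(p-\nu+1-\theta(r-1))x_i\big]\partial_iF+\theta\sum_{j\ne i}\frac{V_iF-V_jF}{x_i-x_j}.$$
On the other hand, from
$$\frac{\partial_iw}{w}=\frac b{x_i}-\frac\nu{1+x_i}+2\theta\sum_{j\ne i}\frac1{x_i-x_j}$$
we find
$$\tfrac1w\partial_i(wV_iF)=x_i(1+x_i)\partial_i^2F+\big[1+2x_i+b(1+x_i)-\nu x_i\big]\partial_iF+2\theta\sum_{j\ne i}\frac{V_iF}{x_i-x_j}.$$
In the difference of the two, the constant part of the coefficient of $\partial_iF$ is $p-\theta(r-1)-1-b=q_o$, and the coefficient of $x_i\partial_iF$ is $p-1-\theta(r-1)-b=q_o$ as well. Therefore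
$$q\beta F=D_iF=\tfrac1w\partial_i(wV_iF)+q_o(1+x_i)\partial_iF-\theta\sum_{j\ne i}\frac{V_iF+V_jF}{x_i-x_j}. \tag{4}$$

The sensible first try is to add these equations over $i$. The pair terms cancel, because $\frac{V_i+V_j}{x_i-x_j}$ is antisymmetric in $i,j$, and we get a single eigenvalue equation
$$\sum_i\Big[\tfrac1w\partial_i(wV_iF)+q_o(1+x_i)\partial_iF\Big]=rq\beta F .$$
The operator on the left is formally self-adjoint for the weight $w\prod_ix_i^{q_o}$. In rank one $q_o=1$ and this is $xw$. But for $r\ge2$ the products $g\prod_ix_i^{q_o}$ do not fill $H_0$: the function $x_1+x_2$ with $r=2$ is not of this form, since it does not vanish on $x_1=0$.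

Staying with $w$ does not help either. To move $q_o(1+x_i)\partial_i$ from $F$ onto $fw$, one meets $f\,\partial_iw$, which contains $bfw/x_i$, and for $b=0$ a boundary term at $x_i=0$. For $r=2$ and $f=x_1+x_2$, the sum $\sum_if/x_i=(x_1+x_2)^2/(x_1x_2)$ is not a polynomial, and no other term of the adjoint has a pole on $x_i=0$ to cancel it. What made rank one work is that $f$ is divisible by $x$. In several variables an $f\in H_0$ is divisible by no $x_i$ in general.

It is, however, a sum of terms that are: by Euler's identity a homogeneous $f$ of degree $n\geq 1$ is $\sum_ix_i\cdot\frac1n\partial_if$. So we should keep all $r$ equations, test the $i$th equation against its own function $x_i\varphi_i$, and only then add. The pair terms no longer cancel. It will turn out that they combine with the rest into a single operator $U$ acting on $\varphi$, which in rank one is $x\frac{d}{dx}$, and that the scalar $(k-q)(k+\beta)$ becomes $(U-q)(U+\beta)$.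

## Testing the $i$th equation against $x_i\varphi_i$

**Step 1. Boundary terms.** This step justifies all integrations by parts.

**Lemma 4.** Let $u$ be a polynomial. Then $uw$ is integrable on $\mathbb R_+^r$ if $u$ has degree $\le2q$ in each variable, and $uw/(x_i-x_j)$ is integrable if $u$ has degree $\le2q+1$ in $x_i$ and in $x_j$, and $\le2q$ in the other variables. If $Q$ is a polynomial such that $x_iQ$ has degree $\le2q+1$ in $x_i$ and $\le2q$ in the others, then $\partial_i(wx_iQ)$ is integrable and $\int_{\mathbb R_+^r}\partial_i(w\,x_iQ)\,dx=0$.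

*Proof.* Since $|x_i-x_j|\le(1+x_i)(1+x_j)$ and $a\ge1$, we may bound $|x_i-x_j|^a$ and $|x_i-x_j|^{a-1}$ by the corresponding powers of $(1+x_i)(1+x_j)$. Both functions are then bounded by a constant times
$$\prod_lx_l^b(1+x_l)^{2q-\nu+a(r-1)};$$
in the second case the extra degree in $x_i$ and $x_j$ is compensated by the exponent $a-1$ in place of $a$. This is integrable at $0$ because $b>-1$, and at $\infty$ because $b+a(r-1)+2q-\nu=p-2+2q-\nu<-1$ by (1).

For the last claim,
$$\partial_i(wx_iQ)=w\Big[bQ-\nu\frac{x_iQ}{1+x_i}+\partial_i(x_iQ)+a\sum_{j\ne i}\frac{x_iQ}{x_i-x_j}\Big],$$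
and $Q$ and $\partial_i(x_iQ)$ have degree $\le2q$ in each variable, while $0\le x_i/(1+x_i)\le1$. So each term is integrable by the first part. Fix distinct $x_j$, $j\ne i$. As $a\ge1$, the function $x_i\mapsto wx_iQ$ is locally absolutely continuous on $(0,\infty)$. It is $O(x_i^{b+1})$ at $0$ and $O(x_i^{p-2-\nu+2q+1})$ at $\infty$, and the last exponent is negative by (1). So its derivative integrates to $0$ in $x_i$, and Fubini's theorem finishes the proof. $\square$

**Step 2. The test families and the operator $U$.** This step sets up the algebra. Let $\mathcal G$ be the space of polynomials $\varphi$ that are symmetric in $x_2,\dots,x_r$, of degree $\le q-1$ in $x_1$ and $\le q$ in each other variable. For $\varphi\in\mathcal G$ let $\varphi_i=s_{1i}\varphi$, where $s_{1i}$ exchanges $x_1$ and $x_i$, and $\varphi_1=\varphi$. So $\varphi_i$ is $\varphi$ with $x_i$ in the distinguished slot, and a permutation $\sigma$ of the variables sends $\varphi_i$ to $\varphi_{\sigma(i)}$. In particular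 $\varphi_i-\varphi_j$ changes sign when $x_i,x_j$ are exchanged, so $x_i-x_j$ divides it. Define
$$(U\varphi)_i=x_i\partial_i\varphi_i+\theta\sum_{j\ne i}x_j\frac{\varphi_i-\varphi_j}{x_i-x_j},\qquad U\varphi=(U\varphi)_1. \tag{5}$$
Applying $s_{1i}$ to the formula for $(U\varphi)_1$ gives the formula for $(U\varphi)_i$, so the notation is consistent.

$U$ maps $\mathcal G$ to itself. Symmetry in $x_2,\dots,x_r$ is clear. For the degrees, $\varphi_1-\varphi_j$ has degree $\le q$ in each of $x_1,x_j$. Degrees in one variable add under multiplication, so the quotient by $x_1-x_j$ has degree $\le q-1$ in each of them, and after multiplication by $x_j$ the degree is $\le q-1$ in $x_1$ and $\le q$ in $x_j$. Also, $U$ preserves total degree.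

As an example, let $r=2$. For $q=1$, $\mathcal G$ is spanned by $1$ and $x_2$, with $U1=0$ and $Ux_2=\theta x_2\frac{x_2-x_1}{x_1-x_2}=-\theta x_2$. For $q=2$ we have also $x_1\in\mathcal G$, and $Ux_1=x_1+\theta x_2$.

**Step 3. The eigenvalues of $U$.** This step supplies the invertibility that replaces $(k-q)(k+\beta)\ne0$.

**Lemma 5.** All eigenvalues of $U$ on $\mathcal G$ are real and $\le q-1$. Hence, under (1), $(U-q)(U+\beta)$ is invertible on $\mathcal G$.

*Proof.* On the larger space of all polynomials of degree $\le q-1$ in $x_1$ and $\le q$ in $x_2,\dots,x_r$, consider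
$$U=x_1\partial_1+\theta\sum_{j\ge2}x_j\frac{1-s_{1j}}{x_1-x_j},$$
which agrees with (5) on $\mathcal G$. Let a monomial have exponents $(k,l)$ in $(x_1,x_j)$, and ignore its other variables. By the geometric sum formula the operator $x_j\frac{1-s_{1j}}{x_1-x_j}$ sends it to
$$\sum_{s=0}^{k-l-1}x_1^{k-1-s}x_j^{l+1+s}\ \ (k>l),\qquad 0\ \ (k=l),\qquad-\sum_{s=0}^{l-k-1}x_1^{l-1-s}x_j^{k+1+s}\ \ (k<l).$$
For $k>l$ the exponents of $x_1$ are at most $k-1$ and those of $x_j$ at most $k\le q-1$. For $k<l$ the exponents of $x_1$ are at most $l-1\le q-1$ and those of $x_j$ at most $l\le q$. So the larger space is preserved.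

For $k<l$ the term $s=l-k-1$ is $-1$ times the original monomial. For $k>l$ the term $s=k-l-1$ has exponents $(l,k)$, the same sum of squares and a smaller exponent of $x_1$. All other terms have both exponents strictly between $\min(k,l)$ and $\max(k,l)$ with the same sum $k+l$, hence a strictly smaller sum of squares. So order monomials $x^\eta$ by $(\sum_i\eta_i^2,\ \eta_1)$ lexicographically: $U$ sends $x^\eta$ to a multiple of itself plus strictly lower monomials, with diagonal entry
$$\eta_1-\theta\,\#\{j\ge2:\eta_j>\eta_1\}\le q-1 .$$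
Thus all eigenvalues on the larger space are among these numbers, and the same holds on the invariant subspace $\mathcal G$. The eigenvalues of $U-q$ are $\le-1$, and those of $U+\beta$ are $\le q-1+\beta=2q-1+p-\nu<0$ by (1). $\square$

**Step 4. First integration by parts.** Here the system turns into a first-order identity in which $U$ appears. Let $\varphi\in\mathcal G$, $f_i=x_i\varphi_i$, which has degree $\le q$ in each variable, and $B_i=(U\varphi)_i$. Multiply (4) by $f_iw$, integrate, and sum over $i$: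
$$q\beta\int F\sum_if_i\,w=\sum_i\int f_i\,\partial_i(wV_iF)+q_o\sum_i\int f_i(1+x_i)\partial_iF\,w-\theta\sum_i\sum_{j\ne i}\int f_i\frac{V_iF+V_jF}{x_i-x_j}\,w .$$

Each term is integrable by Lemma 4. Indeed $V_iF$ has degree $\le q+1$ in $x_i$ and $\le q$ in the others. So $f_iV_iF$ has degree $\le2q+1$ in $x_i$ and $\le2q$ in the others, and $f_iV_jF$ has degree $\le2q+1$ in $x_j$ and $\le2q$ in the others; both may be divided by $x_i-x_j$. The product $\partial_if_i\,V_iF$ has degree $\le2q$ in each variable. As $f_iV_iF$ is divisible by $x_i$, Lemma 4 gives $\int f_i\partial_i(wV_iF)=-\int\partial_if_i\,V_iF\,w$.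

In the second term, $f_i(1+x_i)\partial_iF=\varphi_iV_iF$. In the third, pairing $(i,j)$ with $(j,i)$ gives
$$\sum_i\sum_{j\ne i}f_i\frac{V_iF+V_jF}{x_i-x_j}=\sum_{i<j}\frac{(f_i-f_j)(V_iF+V_jF)}{x_i-x_j}=\sum_iV_iF\sum_{j\ne i}\frac{f_i-f_j}{x_i-x_j}.$$
Hence
$$q\beta\int F\sum_ix_i\varphi_i\,w=\int\sum_iV_iF\Big[-\partial_i(x_i\varphi_i)+q_o\varphi_i-\theta\sum_{j\ne i}\frac{x_i\varphi_i-x_j\varphi_j}{x_i-x_j}\Big]w .$$
Now $x_i\varphi_i-x_j\varphi_j=(x_i-x_j)\varphi_i+x_j(\varphi_i-\varphi_j)$, so the bracket equals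
$$\big(-1+q_o-\theta(r-1)\big)\varphi_i-x_i\partial_i\varphi_i-\theta\sum_{j\ne i}x_j\frac{\varphi_i-\varphi_j}{x_i-x_j}=-B_i ,$$
because $q_o=1+\theta(r-1)$. This is where $\gamma=p$ enters: it makes the coefficient $q_o$ cancel exactly. So
$$q\beta\int F\sum_ix_i\varphi_i\,w=-\int\sum_iB_i\,V_iF\,w. \tag{6}$$

**Step 5. Second integration by parts.** This step frees $F$ of all derivatives. The polynomial $x_i(1+x_i)B_iF$ has degree $\le2+(q-1)+q=2q+1$ in $x_i$, degree $\le2q$ in the others, and is divisible by $x_i$. And $B_iV_iF$ has degree $\le2q$ in each variable. So Lemma 4 gives $-\int B_iV_iF\,w=\int F\,\partial_i(wx_i(1+x_i)B_i)$, and (6) becomes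
$$\int F\,M(\varphi)\,w\,dx=0,\qquad M(\varphi)=\sum_i\tfrac1w\partial_i\big(wx_i(1+x_i)B_i\big)-q\beta\sum_ix_i\varphi_i. \tag{7}$$
Here
$$\tfrac1w\partial_i\big(wx_i(1+x_i)B_i\big)=x_i(1+x_i)\partial_iB_i+\big[1+2x_i+b(1+x_i)-\nu x_i\big]B_i+2\theta\sum_{j\ne i}\frac{x_i(1+x_i)B_i}{x_i-x_j}.$$
Sort by degree: $M=M_0+M_{-1}$, where $M_{-1}$ preserves total degree and $M_0$ raises it by one:
$$M_{-1}(\varphi)=\sum_i\big[x_i\partial_iB_i+(b+1)B_i\big]+2\theta\sum_{i<j}\frac{x_iB_i-x_jB_j}{x_i-x_j},$$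
$$M_0(\varphi)=\sum_i\big[x_i^2\partial_iB_i+(b+2-\nu)x_iB_i\big]+2\theta\sum_{i<j}\frac{x_i^2B_i-x_j^2B_j}{x_i-x_j}-q\beta\sum_ix_i\varphi_i .$$

**Step 6. The top part is $(U-q)(U+\beta)$.** This step recognizes $M_0$. We have
$$\frac{x_i^2B_i-x_j^2B_j}{x_i-x_j}=x_iB_i+x_jB_j+x_ix_j\frac{B_i-B_j}{x_i-x_j}.$$
Summed over $i<j$ and multiplied by $2\theta$, the first two terms give $2\theta(r-1)\sum_ix_iB_i$, and the last gives $\theta\sum_ix_i\sum_{j\ne i}x_j\frac{B_i-B_j}{x_i-x_j}$, since it is symmetric in $i,j$. Together with $\sum_ix_i\cdot x_i\partial_iB_i$ the latter is $\sum_ix_i(UB)_i$, where $B=U\varphi$. As $2\theta(r-1)+b+2=p$ and $\beta-q=p-\nu$,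
$$M_0(\varphi)=\sum_ix_i\big[U^2\varphi+(p-\nu)U\varphi-q\beta\varphi\big]_i=\sum_ix_i\big[(U-q)(U+\beta)\varphi\big]_i. \tag{8}$$

**Step 7. Induction on the degree.** This step proves Proposition 3. The homogeneous components of an element of $H_0$ lie in $H_0$, so let $f\in H_0$ be homogeneous of degree $n\ge1$. Put $\psi=\frac1n\partial_1f$. It is symmetric in $x_2,\dots,x_r$, so $\psi\in\mathcal G$, it is homogeneous of degree $n-1$, and $\psi_i=\frac1n\partial_if$ because $f$ is symmetric. Euler's identity gives $\sum_ix_i\psi_i=f$. By Lemma 5, and because $U$ preserves total degree, there is $\varphi\in\mathcal G$, homogeneous of degree $n-1$, with $(U-q)(U+\beta)\varphi=\psi$. By (8), $M_0(\varphi)=f$. Now (7) reads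
$$\int Ff\,w\,dx=-\int F\,M_{-1}(\varphi)\,w\,dx .$$

The polynomial $M_{-1}(\varphi)$ is symmetric and homogeneous of degree $n-1$. It has degree $\le q$ in each variable: this is clear for $x_i\partial_iB_i$ and $B_i$, and $x_iB_i-x_jB_j$ has degree $\le q$ in each variable because $B_i$ has degree $\le q-1$ in $x_i$ and $\le q$ in the others. So $M_{-1}(\varphi)\in H$. If $n=1$, $\varphi$ is a constant, $B=U\varphi=0$ and $M_{-1}(\varphi)=0$, so $\int Ffw=0$. If $n\ge2$, $M_{-1}(\varphi)$ lies in $H_0$ and is homogeneous of degree $n-1$, so the right side vanishes by induction. $\blacksquare$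

For $r=2$ and $q=1$ the whole induction has two lines. The choice $\varphi=1$ has $B=0$ and $M(1)=-\beta(x_1+x_2)$, so $\int F(x_1+x_2)w=0$. The choice $\varphi=x_2$ has $B_1=-\theta x_2$, $B_2=-\theta x_1$, so $x_1B_1-x_2B_2=0$ and
$$M(x_2)=2(-\theta-1)(-\theta+\beta)\,x_1x_2-\theta(b+1)(x_1+x_2),$$
so $\int Fx_1x_2w=0$.

## From orthogonality to the kernel

In the domain setting $\rho_\nu$ is a positive multiple of $w_\nu dx$. For $f\in H$ we have $f-f(0)\in H_0$, so Proposition 3 gives
$$\int Ff\,d\rho_\nu=f(0)\int F\,d\rho_\nu\qquad(f\in H). \tag{9}$$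
Taking $f=F$ and using $F(0)=1$, we see $\int F\,d\rho_\nu=\int F^2d\rho_\nu>0$. Since $F\in H$ is real, (9) says that $cF$ with $c^{-1}=\int F\,d\rho_\nu$ represents evaluation at $0$. Hence
$$S^m_\nu(x,0)=c\,F(x),\qquad c^{-1}=\int F\,d\rho_\nu. \tag{10}$$

## The constant, by a change of weight and a cone integral

Integrating $F$ term by term against $\rho_\nu$ would leave the symbols $(\beta)_{\mathbf m}$ in the sum. Formula (9) lets us change the weight first. Take $f=\prod_j(1+x_j)^q\in H$, for which $f(0)=1$ and $f\,d\rho_\nu=d\rho_{\nu-q}$; note $\nu-q>p-1$ by (1). Then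
$$c^{-1}=\int F\,d\rho_\nu=\int Ff\,d\rho_\nu=\int F\,d\rho_{\nu-q}. \tag{11}$$

**Lemma 6.** If $s>p-1$ and $m_1<s-p+1$, then
$$\int K_{\mathbf m}(x)\,d\rho_s=\mu_s(\Omega)\,(-1)^{|\mathbf m|}\frac{(d/r)_{\mathbf m}}{(p-s)_{\mathbf m}}K_{\mathbf m}(e,e).$$

*Proof.* Recall $K_{\mathbf m}(x)=K_{\mathbf m}(e,e)\Phi_{\mathbf m}(xe)$ and $\lambda-\frac nr=\lambda-q_o=b$. By the first formula in Fact D the integral is a constant, independent of $\mathbf m$, times $K_{\mathbf m}(e,e)I_{\mathbf m}$, where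
$$I_{\mathbf m}=\int_C\Phi_{\mathbf m}(x)\Delta(x)^{\lambda-n/r}\Delta(e+x)^{-s}dx .$$
Insert $\Delta(e+x)^{-s}=\Gamma_C(s)^{-1}\int_Ce^{-(e+x|y)}\Delta(y)^{s-n/r}dy$. This is the gamma integral of Fact D with all exponents equal to $s$, valid as $s>\theta(r-1)$. All integrands are positive, so Tonelli's theorem lets us integrate over $x$ first. The gamma integral with exponents $\mathbf m+\lambda$ is allowed because $\lambda>\theta(r-1)$, and it gives
$$\int_Ce^{-(x|y)}\Phi_{\mathbf m}(x)\Delta(x)^{\lambda-n/r}dx=\Gamma_C(\mathbf m+\lambda)\,\Phi_{\mathbf m}(y^{-1})\Delta(y)^{-\lambda}=\Gamma_C(\mathbf m+\lambda)\,\Phi_{-\mathbf m^*}(y)\Delta(y)^{-\lambda}.$$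
A second gamma integral, at $y^{-1}=e$, then gives
$$I_{\mathbf m}=\frac{\Gamma_C(\mathbf m+\lambda)}{\Gamma_C(s)}\int_Ce^{-(e|y)}\Phi_{-\mathbf m^*}(y)\Delta(y)^{s-\lambda-n/r}dy=\frac{\Gamma_C(\mathbf m+\lambda)\,\Gamma_C(s-\lambda-\mathbf m^*)}{\Gamma_C(s)} .$$
The condition here is $s-\lambda-m_{r+1-j}>\theta(j-1)$ for all $j$. It follows from $s-\lambda-m_1>\theta(r-1)$, which is $m_1<s-p+1$ because $\lambda+\theta(r-1)=p-1$.

In $I_{\mathbf m}/I_{(0)}$ collect the factors containing $m_i$. With $A_i=s-\lambda-\theta(r-i)$ they are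
$$\big(\lambda-\theta(i-1)\big)_{m_i}\frac{\Gamma(A_i-m_i)}{\Gamma(A_i)}=\big(\lambda-\theta(i-1)\big)_{m_i}\frac{(-1)^{m_i}}{(1-A_i)_{m_i}},$$
and $1-A_i=1+\theta(r-1)+\lambda-s-\theta(i-1)=p-s-\theta(i-1)$. So $I_{\mathbf m}/I_{(0)}=(-1)^{|\mathbf m|}(\lambda)_{\mathbf m}/(p-s)_{\mathbf m}$. For $\mathbf m=(0)$ the integral in the lemma is $\rho_s(\mathbb R_+^r)=\mu_s(\Omega)$, which fixes the constant. $\square$

Apply the lemma with $s=\nu-q$. Then $p-s=\beta$, and $m_1\le q<\nu-q-p+1=s-p+1$ by (1), so every $\mathbf m$ that occurs in $F$ is allowed. Moreover $(\beta)_{\mathbf m}\ne0$ for these $\mathbf m$: its factors are at most $\beta+q-1=2q-1+p-\nu<0$. As $K_{\mathbf m}(-x)=(-1)^{|\mathbf m|}K_{\mathbf m}(x)$, both the signs and the $(\beta)_{\mathbf m}$ cancel in (11), and with (3)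
$$c^{-1}=\mu_{\nu-q}(\Omega)\sum_{\mathbf m}\frac{(-q)_{\mathbf m}(d/r)_{\mathbf m}}{(p)_{\mathbf m}}K_{\mathbf m}(e,e)=\mu_{\nu-q}(\Omega)\sum_{\mathbf m}\frac{(-q)_{\mathbf m}}{(p)_{\mathbf m}}\dim\mathcal P_{\mathbf m}.$$
The last sum is an integral over $\Omega$. The expansion of $h^{-s}$ at $s=-q$ is finite, $h(z,z)^q=\sum_{\mathbf m}(-q)_{\mathbf m}K_{\mathbf m}(z,z)$, and (3) with $s=p$ gives
$$\mu_{p+q}(\Omega)=\int_\Omega h(z,z)^q\,d\mu_p=\mu_p(\Omega)\sum_{\mathbf m}\frac{(-q)_{\mathbf m}}{(p)_{\mathbf m}}\dim\mathcal P_{\mathbf m}.$$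
Hence $c^{-1}=\mu_{\nu-q}(\Omega)\mu_{p+q}(\Omega)/\mu_p(\Omega)$. Inserting $\mu_s(\Omega)=\pi^d\Gamma_\Omega(s-\frac dr)/\Gamma_\Omega(s)$ and $p-\frac dr=q_o$ gives
$$c=\frac{\Gamma_\Omega(\nu-q)\,\Gamma_\Omega(q_o)\,\Gamma_\Omega(p+q)}{\pi^d\,\Gamma_\Omega(\nu-q-\frac dr)\,\Gamma_\Omega(q_o+q)\,\Gamma_\Omega(p)}=c^q_\nu .$$
With (10) this proves Theorem 1. $\blacksquare$

## Real multiplicities: analytic continuation, Selberg and Kadell

We now prove part 1 of Theorem 2, where $a>0$ and $b>-1$ are real and there need be no domain. The facts used are Facts A and B, which hold for all $a>0$, and the following three.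

**Fact E.** For $A,B>0$ the Selberg integral is
$$S(A,B)=\int_{[0,1]^r}\prod_jt_j^{A-1}(1-t_j)^{B-1}\prod_{i<j}|t_i-t_j|^{2\theta}dt=\prod_{j=0}^{r-1}\frac{\Gamma(A+j\theta)\,\Gamma(B+j\theta)\,\Gamma(1+(j+1)\theta)}{\Gamma(A+B+(r+j-1)\theta)\,\Gamma(1+\theta)} .$$
Write $\langle\cdot\rangle_{A,B}$ for the normalized average with this weight. Kadell's formula (Adv. Math. 130 (1997); also Kaneko, loc. cit.) is
$$\langle K_{\mathbf m}(t)\rangle_{A,B}=K_{\mathbf m}(1^r)\frac{(A+\theta(r-1))_{\mathbf m}}{(A+B+2\theta(r-1))_{\mathbf m}}. \tag{12}$$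
The binomial theorem (Yan, Kaneko) is $\sum_{\mathbf m}(-q)_{\mathbf m}K_{\mathbf m}(t)=\prod_j(1-t_j)^q$.

**Step 1. The total mass, and the meaning of (1).** The substitution $x=t/(1-t)$ has $dx=(1-t)^{-2}dt$, $1+x=(1-t)^{-1}$ and $x_i-x_j=\frac{t_i-t_j}{(1-t_i)(1-t_j)}$, so the total exponent of $1-t_j$ is $-b+s-2\theta(r-1)-2=s-p$. Hence $w_s\,dx$ becomes $\prod_jt_j^b(1-t_j)^{s-p}\prod_{i<j}|t_i-t_j|^{2\theta}dt$, and $Z(s)=S(b+1,s-p+1)$ for $s>p-1$. Since $s-p+1+j\theta=s-\lambda-(r-1-j)\theta$ and $b+1+s-p+1+(r+j-1)\theta=s-(r-1-j)\theta$, replacing $j$ by $r-1-j$ in these factors gives the product stated in Theorem 2.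

Every $f\in H_q$ is bounded by a multiple of $\prod_j(1+x_j)^q\in H_q$, so $H_q\subset L^2(w_\nu)$ exactly when $\int\prod_j(1+x_j)^{2q}w_\nu\,dx=Z(\nu-2q)$ is finite. The corresponding Selberg integral has $A=b+1>0$ and $B=\nu-2q-p+1$; it converges for $B>0$ and diverges for $B\le0$ (look at $t_1\to1$ with the other variables in small disjoint intervals away from $1$). So the condition is $2q<\nu-p+1$.

**Step 2. Orthogonality for all $a>0$.** For $a\ge1$, or $r=1$, Proposition 3 applies as it stands, since $F\in H$ and $F(0)=1$ followed from Fact A alone. Now let $r\ge2$, $0<a<1$. Fix a nonconstant monomial symmetric function $f=m_\mu$ with $\mu_1\le q$. We show that $\int Ff\,w_\nu dx$ is real-analytic in $(a,b,\nu)$ on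
$$\{a>0,\ b>-1,\ \nu>p-1+2q\},$$
which is open and, $p$ being affine in $(a,b)$, convex. The coefficients of $F$ are real-analytic there, because the coefficients of $K_{\mathbf m}$ are rational in $a$ without poles for $a>0$, and $(p)_{\mathbf m}\ne0$. It remains to consider $\int x^\eta w_\nu dx$ with all $\eta_j\le2q$. For complex parameters with real parts in a compact subset of the region, bounding $|x_i-x_j|$ by $(1+x_i)(1+x_j)$ shows that the integrand is at most a constant times $\prod_l\big(\frac{x_l}{1+x_l}\big)^{b_0}(1+x_l)^{-1-\varepsilon}$ with some $b_0>-1$, $\varepsilon>0$, because the real part of $b-\nu+a(r-1)+2q=p-2-\nu+2q$ stays below $-1$. So the integral converges locally uniformly and is analytic. Now $\int Ffw_\nu dx$ vanishes for $a>1$, hence identically. The functions $f$ considered span $H_0$, so $\int Ffw_\nu dx=0$ for all $f\in H_0$.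

Exactly as in (9) and (10), the kernel at the origin is $cF$ with $c^{-1}=\int F\,w_\nu dx$, and exactly as in (11), $c^{-1}=\int F\,w_{\nu-q}\,dx$.

**Step 3. The integral of $K_{\mathbf m}$.** This step replaces the cone integral of Lemma 6.

**Lemma 7.** If $s>p-1$ and $m_1<s-p+1$, then
$$\frac1{Z(s)}\int K_{\mathbf m}\,w_s\,dx=(-1)^{|\mathbf m|}\frac{(\lambda)_{\mathbf m}}{(p-s)_{\mathbf m}}K_{\mathbf m}(1^r).$$

*Proof.* Call the two sides $L$ and $R$; they are functions on the region $\mathcal R=\{\theta>0,\ b>-1,\ s>p-1+m_1\}$, where $p=2\theta(r-1)+b+2$. Both are continuous on $\mathcal R$: for $L$ use dominated convergence as in Step 2, and for $R$ note that the factors of $(p-s)_{\mathbf m}$ are at most $p-s+m_1-1<0$.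

First, $L$ is a rational function of $(b,s,\theta)$. Put $N=m_1$ and $B=s-p+1$. Since $K_{\mathbf m}$ has degree $\le N$ in each variable, $K_{\mathbf m}(t/(1-t))=\prod_j(1-t_j)^{-N}\,\tilde u(t)$ with a symmetric polynomial $\tilde u$ whose coefficients are rational in $\theta$. So
$$L=\frac{S(b+1,B-N)}{S(b+1,B)}\,\langle\tilde u\rangle_{b+1,B-N}.$$
The quotient of Selberg integrals involves an integer shift of $B$ and is rational. Expanding $\tilde u$ in the $K_{\mathbf n}$, with coefficients rational in $\theta$, and using (12), we see that the average is rational as well. $R$ is also rational.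

Next, $L=R$ when $\theta$ is a positive integer. Then $D(x)=\prod_{i<j}(x_i-x_j)^{2\theta}$ is a homogeneous polynomial of the even degree $\theta r(r-1)$. Put $A=b+1$. For a monomial the product weights give
$$\frac{\int x^\eta\prod_jx_j^{A-1}(1+x_j)^{-s}dx}{\int\prod_jx_j^{A-1}(1+x_j)^{-s}dx}=\prod_j\frac{(-1)^{\eta_j}(A)_{\eta_j}}{(A+1-s)_{\eta_j}},\qquad \frac{\int_{[0,1]^r}t^\eta\prod_jt_j^{A-1}(1-t_j)^{B'-1}dt}{\int_{[0,1]^r}\prod_jt_j^{A-1}(1-t_j)^{B'-1}dt}=\prod_j\frac{(A)_{\eta_j}}{(A+B')_{\eta_j}},$$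
the first for $s>A+\eta_j$ for all $j$, by the Beta integrals $\Gamma(A+\eta)\Gamma(s-A-\eta)/\Gamma(s)$ and $\Gamma(A+\eta)\Gamma(B')/\Gamma(A+B'+\eta)$. The monomials in $K_{\mathbf m}D$ have exponents at most $m_1+2\theta(r-1)$, so the condition on $s$ holds on $\mathcal R$. The right sides agree, up to the sign $(-1)^{|\eta|}$, when $B'=1-s$, as rational functions.

By linearity, for a homogeneous polynomial $u$ of degree $k$ the first average of $u$ is $(-1)^k$ times the second one, continued rationally to $B'=1-s$. Apply this to $u=K_{\mathbf m}D$ and $u=D$, whose degrees differ by $|\mathbf m|$, and divide; the first average of $D$ is positive, so the division is legitimate. The quotient of the first averages is $L$. The quotient of the second averages is $\langle K_{\mathbf m}\rangle_{A,B'}$, which for $A,B'>0$ is given by (12), and the identity persists as one of rational functions. Thus $L$ is $(-1)^{|\mathbf m|}$ times the right side of (12) with $B$ replaced by $1-s$. Here $A+\theta(r-1)=\lambda$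 and $A+1-s+2\theta(r-1)=p-s$. So $L=R$.

Finally, let $Q_1L=P_1$ and $Q_2R=P_2$ on $\mathcal R$ with polynomials $P_i$ and $Q_i\not\equiv0$ in $(b,s,\theta)$. The polynomial $P_1Q_2-P_2Q_1$ vanishes, for each positive integer $\theta$, on an open set of $(b,s)$. So it vanishes for all $(b,s)$ and infinitely many $\theta$, hence identically. Thus $L=R$ on $\mathcal R$ off the zero set of $Q_1Q_2$, and by continuity on all of $\mathcal R$. $\square$

**Step 4. The constant and the extremals.** As in the domain case, Lemma 7 with $s=\nu-q$ turns $c^{-1}=\int F\,w_{\nu-q}dx$ into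
$$c^{-1}=Z(\nu-q)\sum_{\mathbf m}\frac{(-q)_{\mathbf m}(\lambda)_{\mathbf m}}{(p)_{\mathbf m}}K_{\mathbf m}(1^r).$$
Use (12) with $A=b+1$, $B=1$, for which $A+\theta(r-1)=\lambda$ and $A+B+2\theta(r-1)=p$, and the binomial theorem. The sum is
$$\Big\langle\sum_{\mathbf m}(-q)_{\mathbf m}K_{\mathbf m}(t)\Big\rangle_{b+1,1}=\Big\langle\prod_j(1-t_j)^q\Big\rangle_{b+1,1}=\frac{S(b+1,1+q)}{S(b+1,1)}=\prod_{j=0}^{r-1}\frac{\Gamma(1+q+j\theta)\,\Gamma(b+2+(r+j-1)\theta)}{\Gamma(1+j\theta)\,\Gamma(b+2+q+(r+j-1)\theta)} .$$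
The numbers $q_o-\theta(j-1)$, $1\le j\le r$, are $1+j\theta$, $0\le j\le r-1$, and the numbers $p-\theta(j-1)$ are $b+2+(r+j-1)\theta$, $0\le j\le r-1$. So the product is $\frac{\Gamma_\Omega(q_o+q)\Gamma_\Omega(p)}{\Gamma_\Omega(q_o)\Gamma_\Omega(p+q)}$, as claimed.

Finally $f(0)=\langle f,cF\rangle$ for $f\in H_q$, and $\|cF\|^2=(cF)(0)=c$. The Cauchy–Schwarz inequality gives $|f(0)|^2\le c\|f\|^2$, with equality exactly for the multiples of $F$. This proves part 1 of Theorem 2. $\blacksquare$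

## The coefficient of $K_{(q,\dots,q)}$, and the version with $2r$

**Proof of part 2 of Theorem 2.** If $M\ge rq+1$, the condition $|\mathbf m|<M$ is implied by $m_1\le q$, the space is $H_q$, and part 1 applies. Let $M\le rq$, so $q\ge1$. Then the signature $(q,\dots,q)$, of weight $rq\ge M$, is excluded from the space. Its coefficient in $F$ is, up to sign,
$$\prod_{j=1}^r\frac{(-q-\theta(j-1))_q\,(\beta-\theta(j-1))_q}{(p-\theta(j-1))_q}.$$
This is nonzero: the factors in the numerator are $-q-\theta(j-1)+k$ and $\beta-\theta(j-1)+k$ with $0\le k\le q-1$, and they are negative, the second kind because $\beta+q-1=2q-1+p-\nu<0$. As the $K_{\mathbf m}$ are linearly independent, no nonzero multiple of $F$ lies in the space. The zero multiple is excluded too, since the constants lie in the space and so $S^{(M)}(0,0)>0$. Hence $S^{(M)}(\cdot,0)$ is not a multiple of $F$. $\blacksquare$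

The opening computation shows this for $r=2$, $q=1$: with $M=2=rq$ the coefficient $-\frac12$ was replaced by $-\frac8{19}$.

**Remark (the version with $2r$).** We have $(p-b)-2r=2+(r-1)a-2r=(r-1)(a-2)$. So writing $2r$ for $p-b$ changes the second upper parameter from $\beta$ to $\beta+(r-1)(a-2)$. The ratio of the coefficient of $K_{(1)}$ to the constant term in ${}_2\mathcal F_1(-q,\beta';p;-x)$ is $q\beta'/p$, so for $q\ge1$ it changes whenever $r\ge2$ and $a\ne2$. By Theorem 1, for $q\ge1$ the formula with $2r$ is then false, and $p-b$ is the right correction.
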